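# Toeplitz extensions that keep every linear symmetry of an odometer

## 1. Binary Toeplitz extensions with the full semigroup $\vec N$

Throughout, $d\ge 1$. Integer vectors are written $\mathbf m,\mathbf n,\dots\in\mathbb Z^d$, and for a configuration $x\in A^{\mathbb Z^d}$ I write $x(\mathbf n)$ for its symbol at $\mathbf n$. The result is stated first, and the words in it are explained right after.

**Theorem 1.** Let $d\ge 1$ and let $G=\overleftarrow{\mathbb Z^d}_{(Z_n)}$ be any $\mathbb Z^d$-odometer. There is a Toeplitz subshift $X\subseteq\{0,1\}^{\mathbb Z^d}$ which is an almost 1-to-1 extension of $G$ and satisfies $\vec N(X,S)=\vec N(G)$. Moreover $X$ is invariant under $x\mapsto x\circ M^{-1}$ for every $M\in\vec N(G)$, so each such $M$ is realized by an $M$-isomorphism.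

This answers, with yes, a question from Christopher Cabezas and Samuel Petite, "Large normalizers of ${\mathbb Z}^{d}$-odometers systems and realization on substitutive subshifts", arXiv:2309.10156 (2023): does every odometer have an almost 1-to-1 Toeplitz extension with the same linear representation semigroup? In plain words, an odometer is an algebraic object, and some integer matrices act on it as symmetries. A Toeplitz subshift that sits over it carries extra combinatorial information, which could destroy some of these symmetries. Can the extra information be chosen so that none is lost? A second theorem, in Section 9, controls the symmetries more finely.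

**Definition (systems and $M$-endomorphisms).** A $\mathbb Z^d$-topological dynamical system $(X,T,\mathbb Z^d)$ is a compact metric space $X$ with an action of $\mathbb Z^d$ by homeomorphisms $T^{\mathbf n}$. For $M\in\mathrm{GL}(d,\mathbb Z)$, an $M$-endomorphism is a continuous surjection $\phi:X\to X$ with
$$\phi\circ T^{\mathbf n}=T^{M\mathbf n}\circ\phi\qquad\text{for all }\mathbf n\in\mathbb Z^d .$$
If $\phi$ is also a homeomorphism, it is an $M$-isomorphism. The linear representation semigroup $\vec N(X,T)$ is the set of all $M\in\mathrm{GL}(d,\mathbb Z)$ for which an $M$-endomorphism exists.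

It is a semigroup: if $\phi$ is an $M$-endomorphism and $\phi'$ an $M'$-endomorphism, then $\phi\phi'T^{\mathbf n}=\phi T^{M'\mathbf n}\phi'=T^{MM'\mathbf n}\phi\phi'$.

For example, take the full shift $A^{\mathbb Z^d}$ with $(S^{\mathbf m}x)(\mathbf n)=x(\mathbf n+\mathbf m)$. For any $M\in\mathrm{GL}(d,\mathbb Z)$ the homeomorphism $\phi_M(x)=x\circ M^{-1}$ satisfies
$$\phi_M(S^{\mathbf m}x)(\mathbf n)=x(M^{-1}\mathbf n+\mathbf m)=x\big(M^{-1}(\mathbf n+M\mathbf m)\big)=\big(S^{M\mathbf m}\phi_M(x)\big)(\mathbf n). \tag{1}$$
So $\phi_M$ is an $M$-isomorphism, and $\vec N$ of the full shift is all of $\mathrm{GL}(d,\mathbb Z)$. For a smaller subshift $X$, the map $x\mapsto x\circ M^{-1}$ need not preserve $X$.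

**Definition (odometer).** Let $Z_0\supseteq Z_1\supseteq\cdots$ be finite-index subgroups of $\mathbb Z^d$ with $\bigcap_nZ_n=\{\mathbf 0\}$. The odometer is the compact abelian group $\overleftarrow{\mathbb Z^d}_{(Z_n)}=\varprojlim\mathbb Z^d/Z_n$, with the natural projections, on which $\mathbb Z^d$ acts by $\mathbf m\cdot(g_n)_n=(g_n+\mathbf m\bmod Z_n)_n$.

For $d=1$ and $Z_n=2^n\mathbb Z$ this is the group $\mathbb Z_2$ of 2-adic integers with the action $g\mapsto g+m$.

**Definition (Toeplitz point, Toeplitz subshift).** A point $x\in A^{\mathbb Z^d}$ is Toeplitz if for every $\mathbf n\in\mathbb Z^d$ there is a finite-index subgroup $\Gamma\le\mathbb Z^d$ with $x(\mathbf n+\boldsymbol\gamma)=x(\mathbf n)$ for all $\boldsymbol\gamma\in\Gamma$. A Toeplitz subshift is the orbit closure, with the shift action, of a non-periodic Toeplitz point.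

Each position repeats along its own lattice, but the lattice may depend on the position. For example, let $v_2$ be the 2-adic valuation and put $x(n)=v_2(3n+1)\bmod 2$ for $n\in\mathbb Z$. Since $3n+1\ne0$, the valuation $k=v_2(3n+1)$ is finite, and $v_2(3(n+\gamma)+1)=k$ for all $\gamma\in2^{k+1}\mathbb Z$. So $x$ is Toeplitz. For $n=0,\dots,8$ it reads $0,0,0,1,0,0,0,1,0$.

**Definition (almost 1-to-1 extension).** A subshift $(X,S,\mathbb Z^d)$ is an almost 1-to-1 extension of $G$ if there is a continuous equivariant surjection $\pi:X\to G$ such that some point of $G$ has exactly one preimage.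

## 2. The odometer as a compact group around $\mathbb Z^d$

Fix an odometer $G=\varprojlim\mathbb Z^d/Z_n$. We collect what we need about it.

The map $\mathbf m\mapsto(\mathbf m\bmod Z_n)_n$ from $\mathbb Z^d$ to $G$ is injective because $\bigcap_nZ_n=\{\mathbf 0\}$, and it has dense image. We identify $\mathbb Z^d$ with its image, so the action becomes $g\mapsto g+\mathbf m$. The group $G$ is metrizable, being a closed subgroup of a countable product of finite groups. Let $K_n$ be the kernel of $G\to\mathbb Z^d/Z_n$. The $K_n$ are open subgroups of finite index, they form a decreasing neighbourhood basis of $0$, and $K_n\cap\mathbb Z^d=Z_n$.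

$G$ has no isolated points: by homogeneity, one isolated point would make $G$ discrete, hence finite by compactness, but $G$ contains $\mathbb Z^d$. So each singleton is closed with empty interior, and Baire's theorem shows that $G\setminus\mathbb Z^d$, the complement of a countable set, is dense in $G$. It also follows that a dense subset of $G$ stays dense after finitely many points are removed.

We also need: **if $L\le G$ is an open subgroup, then $L=\overline{L\cap\mathbb Z^d}$ and $[G:L]=[\mathbb Z^d:L\cap\mathbb Z^d]<\infty$.** Indeed $L$ is closed (its complement is a union of open cosets), and every nonempty open subset of $L$ is open in $G$ and so meets $\mathbb Z^d$; this gives the first claim. Every coset of $L$ is open and meets $\mathbb Z^d$, so $\mathbb Z^d/(L\cap\mathbb Z^d)\to G/L$ is a bijection. Finiteness follows from compactness.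

Write $N=\vec N(G)$.

**Lemma 1.** A matrix $M\in\mathrm{GL}(d,\mathbb Z)$ lies in $N$ if and only if $M:\mathbb Z^d\to\mathbb Z^d$ extends to a continuous surjective homomorphism $\alpha_M:G\to G$. The extension is unique, and every $M$-endomorphism of $G$ has the form $g\mapsto\alpha_M(g)+c$ with $c\in G$.

*Proof.* Let $\psi$ be an $M$-endomorphism of $G$ and put $\alpha(g)=\psi(g)-\psi(0)$. Then $\alpha$ is continuous and surjective. From $\psi(g+\mathbf n)=\psi(g)+M\mathbf n$ we get $\alpha(\mathbf n)=M\mathbf n$ and $\alpha(g+\mathbf n)=\alpha(g)+\alpha(\mathbf n)$. Since $\mathbb Z^d$ is dense and $\alpha$ is continuous, $\alpha(g+h)=\alpha(g)+\alpha(h)$ for all $g,h\in G$. So $\alpha$ is a continuous surjective homomorphism that extends $M$, and $\psi=\alpha+\psi(0)$. A continuous extension from a dense set is unique. Conversely, if $\alpha_M$ exists then $\alpha_M(g+\mathbf n)=\alpha_M(g)+M\mathbf n$, so $\alpha_M$ is an $M$-endomorphism. $\square$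

For examples there is a hands-on criterion:
$$M\in N\iff\text{for every }n\text{ there is }m\text{ with }MZ_m\subseteq Z_n. \tag{2}$$
If $\alpha_M$ exists, then $\alpha_M^{-1}(K_n)$ is an open neighbourhood of $0$, so it contains some $K_m$; intersecting with $\mathbb Z^d$ gives $MZ_m\subseteq Z_n$. Conversely, if $MZ_{m}\subseteq Z_n$ with $m=m(n)$, then $g\mapsto Mg_{m(n)}\bmod Z_n$ is a continuous homomorphism $G\to\mathbb Z^d/Z_n$. These maps are compatible as $n$ varies, because they are on the dense subgroup $\mathbb Z^d$, so together they give a continuous homomorphism $G\to G$ extending $M$. Its image is compact and contains $M\mathbb Z^d=\mathbb Z^d$, so it is onto.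

Three examples. For $d=1$ we have $-Z_n=Z_n$, so $N=\{1,-1\}$ for every odometer. For $Z_n=2^n\mathbb Z^d$ we have $MZ_n=Z_n$ for all $M$, so $N=\mathrm{GL}(d,\mathbb Z)$, which is infinite as soon as $d\ge2$. For $d=2$ and $Z_n=2^n\mathbb Z\times3^n\mathbb Z$, let $M=\begin{pmatrix}p&q\\r&s\end{pmatrix}\in N$. Applying (2) to $(0,3^m)\in Z_m$ gives $2^n\mid q3^m$, so $2^n\mid q$ for all $n$ and $q=0$. Applying it to $(2^m,0)$ gives $3^n\mid r$ for all $n$ and $r=0$. Hence $N$ consists of the four matrices $\mathrm{diag}(\pm1,\pm1)$, all of which preserve every $Z_n$.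

## 3. Symmetries of an almost 1-to-1 extension descend

One inclusion in Theorem 1 holds for every extension.

**Lemma 2.** Let $(X,S,\mathbb Z^d)$ be a topological dynamical system and $\pi:X\to G$ a continuous equivariant surjection with some singleton fibre. If $\phi$ is an $M$-endomorphism of $X$, then there is an $M$-endomorphism $\psi$ of $G$ with $\pi\phi=\psi\pi$. Hence $\vec N(X,S)\subseteq\vec N(G)$.

*Proof.* **Step 1: $\pi\phi$ is constant on fibres of $\pi$.** This is what makes $\psi$ definable. Let $\pi^{-1}(g_0)=\{z\}$ and suppose $\pi(x)=\pi(y)=g$. Since $g+\mathbb Z^d$ is dense, choose $\mathbf n_i$ with $g+\mathbf n_i\to g_0$. Every limit point of $S^{\mathbf n_i}x$, and every limit point of $S^{\mathbf n_i}y$, is mapped by $\pi$ to $\lim(g+\mathbf n_i)=g_0$, so it equals $z$. By compactness both sequences converge to $z$. Thus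
$$S^{M\mathbf n_i}\phi(x)=\phi(S^{\mathbf n_i}x)\to\phi(z),\qquad S^{M\mathbf n_i}\phi(y)\to\phi(z).$$
Applying $\pi$, both $\pi\phi(x)+M\mathbf n_i$ and $\pi\phi(y)+M\mathbf n_i$ converge to $\pi\phi(z)$. Their difference is the constant $\pi\phi(x)-\pi\phi(y)$ and tends to $0$, so $\pi\phi(x)=\pi\phi(y)$.

**Step 2: the induced map is an $M$-endomorphism.** Put $\psi(\pi(x))=\pi\phi(x)$, which is well defined by Step 1. It is continuous because $\pi$, a continuous surjection of compact Hausdorff spaces, is a quotient map. It is surjective because $\pi\phi$ is. With $g=\pi(x)$ we have $\psi(g+\mathbf n)=\pi\phi(S^{\mathbf n}x)=\pi(S^{M\mathbf n}\phi(x))=\psi(g)+M\mathbf n$. $\square$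

So $\vec N(G)$ is the largest value that $\vec N(X,S)$ could take, and Theorem 1 asks for a single $X$ that attains it.

## 4. The valuation sequence over the 2-adic integers

Take $G=\mathbb Z_2$, where $N=\{1,-1\}$. We need a Toeplitz extension with a flip, that is, a $(-1)$-endomorphism. Let
$$f(g)=v_2(g)\bmod2,\qquad g\in\mathbb Z_2\setminus\{0\}.$$
It is continuous on $\mathbb Z_2\setminus\{0\}$, because $v_2$ is constant on $g+2^{v_2(g)+1}\mathbb Z_2$. For $g\in\mathbb Z_2\setminus\mathbb Z$ set $x_g(n)=f(g+n)$, and let $X$ be the closure of $\{x_g:g\in\mathbb Z_2\setminus\mathbb Z\}$. With $g=1/3$ we get $v_2(n+\tfrac13)=v_2(3n+1)$, the Toeplitz point of Section 1.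

The flip is visible: $x_g(-n)=f(g-n)=f(-g+n)=x_{-g}(n)$, because $v_2(-y)=v_2(y)$. So $x\mapsto x\circ(-1)$ permutes the points $x_g$, and it preserves their closure $X$. By (1) it is a $(-1)$-isomorphism of $X$.

What happens over $g=0$? If $g_i\to0$ with $g_i\notin\mathbb Z$, then $x_{g_i}(n)\to v_2(n)\bmod2$ for $n\neq0$; on $n=1,\dots,8$ this reads $0,1,0,0,0,1,0,1$. At $n=0$ the symbol $v_2(g_i)\bmod2$ may be made constantly $0$ or constantly $1$. So there are two limit points, which differ only at $n=0$. Neither is a Toeplitz point: along any $\gamma\mathbb Z$ with $\gamma\ne0$ the valuations $v_2(\gamma k)$, $k\neq0$, take both parities, so position $0$ does not repeat along any lattice. This is why we start from $g\notin\mathbb Z$.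

The discontinuity at $0$ is indispensable. If $f$ extended continuously to all of $G$, it would be constant on the cosets of some $K_n$ by compactness, and every $x_g$ would be periodic with respect to $Z_n$.

## 5. Subshifts read off from a function with one discontinuity

Return to a general odometer $G$.

**Definition ($\mathcal F$ and $X_f$).** Let $\mathcal F$ be the set of continuous $f:G\setminus\{0\}\to\{0,1\}$ that take both values in every neighbourhood of $0$. For $f\in\mathcal F$ and $g\in G\setminus\mathbb Z^d$ put $x_g(\mathbf n)=f(g+\mathbf n)$, and let $X_f=\overline{\{x_g:g\in G\setminus\mathbb Z^d\}}\subseteq\{0,1\}^{\mathbb Z^d}$.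

Since $g\notin\mathbb Z^d$, we never evaluate $f$ at $0$. Clearly $S^{\mathbf m}x_g=x_{g+\mathbf m}$, so $X_f$ is shift-invariant.

**Lemma 3.** Let $f\in\mathcal F$. Then $X_f$ is a Toeplitz subshift. For each $x\in X_f$ there is a unique $g=:\pi(x)\in G$ with
$$x(\mathbf n)=f(g+\mathbf n)\quad\text{for all }\mathbf n\in\mathbb Z^d\text{ with }g+\mathbf n\ne0. \tag{3}$$
The map $\pi:X_f\to G$ is a continuous equivariant surjection. We have $\pi^{-1}(g)=\{x_g\}$ for $g\notin\mathbb Z^d$, and $|\pi^{-1}(g)|=2$ for $g\in\mathbb Z^d$. In particular $X_f$ is an almost 1-to-1 extension of $G$.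

*Proof.* **Step 1: some $g$ satisfies (3).** Let $x=\lim x_{g_i}$ and pass to a subsequence with $g_i\to g$ in the compact group $G$. If $g+\mathbf n\neq0$, continuity of $f$ at $g+\mathbf n$ gives $x(\mathbf n)=\lim f(g_i+\mathbf n)=f(g+\mathbf n)$.

**Step 2: only one $g$ does.** This makes $\pi$ well defined, and it is where the discontinuity is used. Suppose (3) holds for $g$ and for $h$, and $c=h-g\ne0$. Writing $y=g+\mathbf n$, we get $f(y)=f(y+c)$ for all $y\in g+\mathbb Z^d$ with $y\notin\{0,-c\}$. These $y$ are dense in $G\setminus\{0,-c\}$, and both sides are continuous there, so $f(y)=f(y+c)$ on $G\setminus\{0,-c\}$. Now let $y\to0$, $y\neq0$. The right side is eventually the constant $f(c)$, while the left side takes both values arbitrarily near $0$: a contradiction.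

**Step 3: $\pi$ is continuous.** Let $x_i\to x$ in $X_f$ and let $g$ be a limit point of $\pi(x_i)$ along a subsequence. If $g+\mathbf n\ne0$, then eventually $\pi(x_i)+\mathbf n\ne0$ along it, and $x(\mathbf n)=\lim x_i(\mathbf n)=\lim f(\pi(x_i)+\mathbf n)=f(g+\mathbf n)$. So $g$ satisfies (3) for $x$, and $g=\pi(x)$ by Step 2. All limit points of $\pi(x_i)$ equal $\pi(x)$, hence $\pi(x_i)\to\pi(x)$ by compactness.

**Step 4: $\pi$ is equivariant and onto.** If $g$ satisfies (3) for $x$, then $(S^{\mathbf m}x)(\mathbf n)=x(\mathbf n+\mathbf m)=f(g+\mathbf m+\mathbf n)$ whenever $g+\mathbf m+\mathbf n\ne0$, so $\pi(S^{\mathbf m}x)=\pi(x)+\mathbf m$. Since $\pi(x_g)=g$, the compact image of $\pi$ contains the dense set $G\setminus\mathbb Z^d$, so it is $G$.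

**Step 5: the fibres.** If $g\notin\mathbb Z^d$, then (3) determines every coordinate, and $\pi^{-1}(g)=\{x_g\}$. If $g=-\mathbf m\in\mathbb Z^d$, then (3) determines all coordinates except $\mathbf n=\mathbf m$, so there are at most two points. Both occur: let $a\in\{0,1\}$. For each $j$ the set $f^{-1}(a)\cap K_j$ is nonempty and open, so it contains some $g_j\notin\mathbb Z^d$. The point $x_{g_j-\mathbf m}$ has symbol $f(g_j)=a$ at $\mathbf m$. Any limit point of these points has symbol $a$ at $\mathbf m$, and by continuity of $\pi$ it lies over $\lim(g_j-\mathbf m)=-\mathbf m$.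

**Step 6: $X_f$ is a Toeplitz subshift.** Let $g\notin\mathbb Z^d$. We show that $x_g$ is Toeplitz, non-periodic, and has orbit closure $X_f$. For $\mathbf n\in\mathbb Z^d$ we have $g+\mathbf n\neq0$, so $f$ is constant on $g+\mathbf n+K_j$ for some $j$. Then $x_g(\mathbf n+\boldsymbol\gamma)=x_g(\mathbf n)$ for all $\boldsymbol\gamma$ in the finite-index subgroup $K_j\cap\mathbb Z^d=Z_j$. So $x_g$ is Toeplitz. If $S^{\mathbf p}x_g=x_g$, applying $\pi$ gives $g+\mathbf p=g$, so $\mathbf p=\mathbf0$: there is no nonzero period. Finally, for $h\notin\mathbb Z^d$ choose $\mathbf n_i$ with $g+\mathbf n_i\to h$. Since $h+\mathbf m\ne0$ for all $\mathbf m$, we get $(S^{\mathbf n_i}x_g)(\mathbf m)=f(g+\mathbf n_i+\mathbf m)\to f(h+\mathbf m)$, so $S^{\mathbf n_i}x_g\to x_h$. The orbit closure of $x_g$ contains all $x_h$, so it is $X_f$. $\square$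

It remains to choose $f$. If $f\circ\alpha_M=f$ for all $M\in N$, the flip computation of Section 4 should go through word for word.

## 6. The defining subgroups $K_n$ make bad shells

The sensible first choice copies the 2-adic case: after deleting repetitions from $(K_n)$, and arranging $K_0=G$, put $f(g)=n\bmod2$ on the shell $K_n\setminus K_{n+1}$. This $f$ lies in $\mathcal F$, so $X_f$ is an almost 1-to-1 Toeplitz extension. It stops working when we want $f\circ\alpha_M=f$, because $\alpha_M$ need not preserve the $K_n$.

Here is a concrete instance. Let $d=2$ and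
$$Z_{2n}=2^n\mathbb Z\times2^n\mathbb Z,\qquad Z_{2n+1}=2^{n+1}\mathbb Z\times2^n\mathbb Z .$$
The even terms are cofinal, so $G=\mathbb Z_2\times\mathbb Z_2$ and $N=\mathrm{GL}(2,\mathbb Z)$. For $g=(a,b)\ne0$, with $v_2(0)=\infty$: $g\in K_{2n}\setminus K_{2n+1}$ means $v_2(a)=n\le v_2(b)$, and $g\in K_{2n+1}\setminus K_{2n+2}$ means $v_2(b)=n<v_2(a)$. So
$$f(a,b)=\begin{cases}0&\text{if }v_2(a)\le v_2(b),\\1&\text{if }v_2(a)>v_2(b).\end{cases} \tag{4}$$
The coordinate swap $M=\begin{pmatrix}0&1\\1&0\end{pmatrix}$ lies in $N$ with $\alpha_M(a,b)=(b,a)$. But $f(2^i,0)=0$ and $f(\alpha_M(2^i,0))=f(0,2^i)=1$, for every $i$, so $f\circ\alpha_M\neq f$ at every scale. A cleverer map cannot save the situation: after Lemma 5 we will see that no $M$-endomorphism of this $X_f$ exists at all.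

In this example one can pass to the even terms, but in general nothing says that an invariant subsequence is there to be found. Criterion (2) only gives, for each $M$ and $n$, some $m$ depending on both with $MZ_m\subseteq Z_n$. We could try to force invariance by replacing $K_n$ with $\bigcap_{M\in N}\alpha_M^{-1}(K_n)$. If $N$ is infinite, this is formally an infinite intersection of open subgroups, and such an intersection may fail to be open: already $\bigcap_nK_n=\{0\}$ is not. So everything depends on this: why should a single neighbourhood of $0$ serve all $M\in N$ at once?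

## 7. Finitely many open subgroups of each index

The way out is to look at an invariant of the subgroups $\alpha_M^{-1}(K_n)$, namely their index. Pulling back along a surjective homomorphism keeps the index, and $G$ has only finitely many open subgroups of a given index. So only finitely many different subgroups ever occur in the intersection above. It is cleanest to intersect all open subgroups of bounded index.

**Lemma 4.** (a) There are open subgroups $G=V_0\supsetneq V_1\supsetneq\cdots$ with $\bigcap_jV_j=\{0\}$, forming a neighbourhood basis of $0$, such that $\alpha_M^{-1}(V_j)=V_j=\alpha_M(V_j)$ for all $j$ and all $M\in N$.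

(b) Each $\alpha_M$, $M\in N$, is a topological automorphism of $G$ with $\alpha_M(\mathbb Z^d)=\mathbb Z^d=\alpha_M^{-1}(\mathbb Z^d)$. Moreover $N$ is a group and $\alpha_{MM'}=\alpha_M\alpha_{M'}$.

*Proof.* **Step 1: finitely many open subgroups of index at most $k$.** This makes the coming intersection open. A subgroup of $\mathbb Z^d$ of index $r$ contains $r\mathbb Z^d$, so it corresponds to a subgroup of the finite group $(\mathbb Z/r\mathbb Z)^d$; hence $\mathbb Z^d$ has finitely many subgroups of each index. By Section 2, an open subgroup $L\le G$ is determined by $L\cap\mathbb Z^d$, which has the same index. So the set $\mathcal L_k$ of open subgroups of $G$ of index at most $k$ is finite, and $U_k=\bigcap_{L\in\mathcal L_k}L$ is an open subgroup.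

**Step 2: each $\alpha_M$ permutes $\mathcal L_k$.** This gives the invariance of $U_k$. Let $M\in N$ and $L\in\mathcal L_k$. The subgroup $\alpha_M^{-1}(L)$ is open, and since $\alpha_M$ is surjective it induces an isomorphism $G/\alpha_M^{-1}(L)\cong G/L$, so the index is unchanged. The map $L\mapsto\alpha_M^{-1}(L)$ of $\mathcal L_k$ into itself is injective because $L=\alpha_M(\alpha_M^{-1}(L))$, again by surjectivity. An injective self-map of a finite set is a permutation, so
$$\alpha_M^{-1}(U_k)=\bigcap_{L\in\mathcal L_k}\alpha_M^{-1}(L)=U_k,\qquad \alpha_M(U_k)=\alpha_M(\alpha_M^{-1}(U_k))=U_k .$$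

**Step 3: the $U_k$ shrink to $0$.** We have $U_1=G$ and $U_{k+1}\subseteq U_k$. Also $U_k\subseteq K_n$ as soon as $k\ge[G:K_n]$, so the $U_k$ form a neighbourhood basis of $0$ and have trivial intersection. Each $U_k$ is open, so it has finite index in the infinite group $G$ and is nontrivial. Hence infinitely many of the $U_k$ are distinct. Deleting repetitions gives $(V_j)_{j\ge0}$, which proves (a).

**Step 4: automorphisms and the group law.** Only surjectivity of $\alpha_M$ was known so far; the invariant basis gives injectivity: $\ker\alpha_M\subseteq\bigcap_j\alpha_M^{-1}(V_j)=\bigcap_jV_j=\{0\}$. So $\alpha_M$ is a continuous bijection of a compact Hausdorff space, hence a homeomorphism. We have $\alpha_M(\mathbb Z^d)=M\mathbb Z^d=\mathbb Z^d$, and bijectivity gives $\alpha_M^{-1}(\mathbb Z^d)=\mathbb Z^d$. The map $\alpha_M^{-1}$ is a continuous surjective homomorphism extending $M^{-1}$, so $M^{-1}\in N$ by Lemma 1. For $M,M'\in N$ the map $\alpha_M\alpha_{M'}$ is a continuous surjective homomorphism extending $MM'$, so $MM'\in N$ and, by uniqueness, $\alpha_{MM'}=\alpha_M\alpha_{M'}$.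 Clearly $\mathrm{Id}\in N$. $\square$

We call $V_j\setminus V_{j+1}$ the $j$-th **shell**. By Lemma 4 the shells are nonempty, clopen, partition $G\setminus\{0\}$, and satisfy $\alpha_M(V_j\setminus V_{j+1})=V_j\setminus V_{j+1}$ for all $M\in N$. Also $V_j\cap\mathbb Z^d$ has finite index in $\mathbb Z^d$.

For $G=\mathbb Z_2\times\mathbb Z_2$ the $V_j$ can be computed. An open subgroup $L$ contains some $2^mG$, so its index divides $4^m$ and is a power of $2$; if it is $2^b$, then $2^bG\subseteq L$. Let $2^a\le k<2^{a+1}$. Then every $L\in\mathcal L_k$ contains $2^aG$, while $2^a\mathbb Z_2\times\mathbb Z_2$ and $\mathbb Z_2\times2^a\mathbb Z_2$ belong to $\mathcal L_k$ and intersect in $2^aG$. So $U_k=2^aG$, and $V_j=2^jG$: the procedure discards the bad subgroups $K_{2n+1}$ of Section 6.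

## 8. Proof of Theorem 1: parity of the invariant shell

**Step 1: choose $f$.** We alternate the two symbols along the invariant shells. With $(V_j)$ from Lemma 4, put
$$f(g)=j\bmod2\qquad\text{for }g\in V_j\setminus V_{j+1},\ j\ge0.$$
The shells are nonempty, clopen and partition $G\setminus\{0\}$, so $f$ is continuous there and takes both values near $0$. Thus $f\in\mathcal F$. Put $X=X_f$. By Lemma 3, $X$ is a Toeplitz subshift in $\{0,1\}^{\mathbb Z^d}$ and an almost 1-to-1 extension of $G$. By Lemma 2, $\vec N(X,S)\subseteq N$.

**Step 2: realize every $M\in N$.** This gives the other inclusion. Since $\alpha_M$ preserves each shell, $f\circ\alpha_M=f$ on $G\setminus\{0\}$. Let $\phi_M(x)=x\circ M^{-1}$, a homeomorphism of $\{0,1\}^{\mathbb Z^d}$ that satisfies $\phi_MS^{\mathbf m}=S^{M\mathbf m}\phi_M$ by (1). For $g\notin\mathbb Z^d$,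
$$\phi_M(x_g)(\mathbf n)=f(g+M^{-1}\mathbf n)=f\big(\alpha_M(g+M^{-1}\mathbf n)\big)=f(\alpha_M(g)+\mathbf n)=x_{\alpha_M(g)}(\mathbf n).$$
By Lemma 4(b), $\alpha_M$ permutes $G\setminus\mathbb Z^d$, so $\phi_M$ permutes the set $\{x_g:g\notin\mathbb Z^d\}$. Being a homeomorphism, it maps the closure $X$ of this set onto itself. So $\phi_M|_X$ is an $M$-isomorphism and $M\in\vec N(X,S)$. Hence $\vec N(X,S)=N=\vec N(G)$, and $X$ is invariant under $x\mapsto x\circ M^{-1}$ for all $M\in\vec N(G)$. $\blacksquare$

For $G=\mathbb Z_2$ this is the subshift of Section 4. For $G=\mathbb Z_2\times\mathbb Z_2$ we get $f(a,b)=\min(v_2(a),v_2(b))\bmod2$, in place of (4), and all of $\mathrm{GL}(2,\mathbb Z)$ acts on the resulting subshift by $x\mapsto x\circ M^{-1}$.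

## 9. Prescribing the group: subgroups $H$ and their orbit closures

Theorem 1 keeps all of $N$. Can one keep a given subgroup $H\le N$ and destroy the rest? The obvious plan is to make $f$ invariant under $\alpha_h$ for $h\in H$, and under no other $\alpha_M$. There is an obstruction: a continuous function that is constant on the orbits of $H$ is constant on their closures. If $\alpha_M(g)$ lies in the closure of the $H$-orbit of $g$ for all $g$ near $0$, then $f\circ\alpha_M=f$ near $0$ whether we like it or not. This motivates the following notion.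

**Definition ($H^\sharp$).** For a subgroup $H\le N$ let $H^\sharp$ be the set of $M\in N$ for which there is a neighbourhood $V$ of $0$ in $G$ with $\alpha_M(g)\in\overline{\{\alpha_h(g):h\in H\}}$ for all $g\in V$.

**Theorem 2.** Let $H\le N$ be a subgroup. There is a Toeplitz subshift $X\subseteq\{0,1\}^{\mathbb Z^d}$, an almost 1-to-1 extension of $G$, such that:

1. $\vec N(X,S)=H^\sharp\supseteq H$. In particular every subgroup with $H=H^\sharp$ is realized as $\vec N(X,S)$. This includes $H=N$ and every finite subgroup $H$ of $N$ (for example the trivial one).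
2. For each $M\in H^\sharp$ there is an $M$-isomorphism $\phi_M$ such that the $M$-endomorphisms of $X$ are exactly the maps $S^{\mathbf n}\phi_M$, $\mathbf n\in\mathbb Z^d$. Moreover $(\mathbf n,M)\mapsto S^{\mathbf n}\phi_M$ is an isomorphism from $\mathbb Z^d\rtimes H^\sharp$ onto the semigroup of all $M$-endomorphisms of $X$, $M\in\mathrm{GL}(d,\mathbb Z)$. In particular all of them are invertible, and the automorphism group of $X$ is $\langle S\rangle\cong\mathbb Z^d$.
3. Exactly one $\mathbb Z^d$-orbit of $G$ has non-singleton fibres, and those fibres have exactly two points.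

Here $\mathbb Z^d\rtimes H^\sharp$ has the product $(\mathbf n,M)(\mathbf n',M')=(\mathbf n+M\mathbf n',MM')$; part of the claim is that $H^\sharp$ is a group. Theorems 1 and 2 are optimal in the sense of Lemma 2: $\vec N(X,S)\subseteq\vec N(G)$ for every almost 1-to-1 extension.

The passage from $H$ to $H^\sharp$ can be a real enlargement. Let $G=\mathbb Z_2\times\mathbb Z_2$ and $H=\mathrm{SL}(2,\mathbb Z)$; then $H^\sharp=\mathrm{GL}(2,\mathbb Z)$. To check this, let $M\in\mathrm{GL}(2,\mathbb Z)$ and $g\neq0$, and write $g=2^nu$ with one coordinate of $u$ a unit, say the first. Fix $k\ge1$. Pick an odd positive integer $a\equiv u_1\bmod2^k$, then an integer $b$ with $b\equiv u_2\bmod2^k$ and $b\equiv1\bmod a$. The integer vector $w=(a,b)$ has coprime coordinates, hence so does $Mw$. Since $\mathrm{SL}(2,\mathbb Z)$ is transitive on integer vectors with coprime coordinates, $hw=Mw$ for some $h\in H$. As $u\equiv w$, we get $\alpha_h(u)\equiv hw=Mw\equiv\alpha_M(u)\bmod2^k$, and so $\alpha_h(g)\equiv\alpha_M(g)\bmod2^{k}$. Letting $k$ grow, $\alpha_M(g)\in\overline{\{\alpha_h(g):h\in H\}}$.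 The case where only $u_2$ is a unit is symmetric, and $g=0$ is trivial. For this $H$, Theorem 2 therefore produces a subshift with $\vec N=\mathrm{GL}(2,\mathbb Z)$.

## 10. Endomorphisms of $X_f$ see only the germ of $f$ at $0$

To prove Theorem 2 we must exclude matrices, so we have to understand an arbitrary $M$-endomorphism of $X_f$. It is given by a finite window, and near $0$ every window cell except the central one reads a constant. So near $0$ it can only recode the single symbol $f(g)$.

**Lemma 5.** Let $f\in\mathcal F$ and let $\phi$ be an $M$-endomorphism of $X_f$. Then $M\in N$, and there are $\mathbf c\in\mathbb Z^d$, $j\ge0$ and $\Psi:\{0,1\}\to\{0,1\}$ such that $\phi'=S^{-\mathbf c}\phi$ is an $M$-endomorphism with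
$$\phi'(x_g)=x_{\alpha_M(g)}\ \text{ for all }g\in G\setminus\mathbb Z^d,\qquad f(\alpha_M(g))=\Psi(f(g))\ \text{ for all }g\in V_j\setminus\{0\}. \tag{5}$$

*Proof.* **Step 1: the translation part is an integer vector.** We compare the sizes of fibres. By Lemmas 2 and 1, $M\in N$ and $\pi\phi=\psi\pi$ with $\psi(g)=\alpha_M(g)+c$ for some $c\in G$; by Lemma 4(b), $\psi$ is a bijection. We claim $\phi(\pi^{-1}(g))=\pi^{-1}(\psi(g))$ for all $g$. The inclusion $\subseteq$ is clear. Conversely, let $y\in\pi^{-1}(\psi(g))$. As $\phi$ is onto, $y=\phi(x)$ for some $x$; then $\psi(\pi(x))=\pi(y)=\psi(g)$, so $\pi(x)=g$. Now take $g=\psi^{-1}(0)$. Since $|\pi^{-1}(0)|=2$, we get $|\pi^{-1}(g)|\ge2$, so $g\in\mathbb Z^d$ by Lemma 3. From $0=\psi(g)=Mg+c$ we get $c=-Mg\in\mathbb Z^d$. Put $\mathbf c=c$.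

**Step 2: normalize.** The map $\phi'=S^{-\mathbf c}\phi$ is an $M$-endomorphism, because $S^{-\mathbf c}$ commutes with all $S^{M\mathbf n}$, and it induces $\alpha_M$ on $G$. For $g\notin\mathbb Z^d$ we have $\alpha_M(g)\notin\mathbb Z^d$, and $\phi'(x_g)$ lies in the fibre $\pi^{-1}(\alpha_M(g))=\{x_{\alpha_M(g)}\}$. This is the first half of (5).

**Step 3: the local rule collapses near $0$.** The function $x\mapsto\phi'(x)(\mathbf 0)$ is continuous on the compact set $X_f$ with values in $\{0,1\}$, so there are a finite set $F\ni\mathbf 0$ in $\mathbb Z^d$ and a map $\Phi$ with $\phi'(x)(\mathbf0)=\Phi(x|_F)$. For $g\notin\mathbb Z^d$ this says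
$$f(\alpha_M(g))=\Phi\big((f(g+\mathbf m))_{\mathbf m\in F}\big).$$
For each of the finitely many $\mathbf m\in F\setminus\{\mathbf0\}$, $f$ is continuous at $\mathbf m\ne0$. So we can choose $j$ such that for all these $\mathbf m$ we have $0\notin\mathbf m+V_j$ and $f$ is constant on $\mathbf m+V_j$. For $g\in V_j\setminus\mathbb Z^d$ all entries with $\mathbf m\ne\mathbf0$ are then fixed, and the right side depends on $f(g)$ only. This gives $\Psi$ with $f(\alpha_M(g))=\Psi(f(g))$ for $g\in V_j\setminus\mathbb Z^d$. The set $V_j\setminus\mathbb Z^d$ is dense in $V_j$, and both sides are continuous on $V_j\setminus\{0\}$ (note $\alpha_M(g)\neq0$ there), so the identity holds on $V_j\setminus\{0\}$. $\square$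

**Return to Section 6.** For the function (4) on $\mathbb Z_2\times\mathbb Z_2$ and the swap $M$, suppose an $M$-endomorphism of $X_f$ existed, and take $j,\Psi$ from Lemma 5, with $V_j=2^jG$. For $i\ge j$, the point $g=(2^i,2^i)$ has $\alpha_M(g)=g$ and $f(g)=0$, so $\Psi(0)=0$. The point $g=(2^i,0)$ has $f(g)=0$ and $f(\alpha_M(g))=1$, so $\Psi(0)=1$. This is a contradiction, so the swap is in $\vec N(G)$ but not in $\vec N(X_f,S)$.

In general, $\Psi$ could a priori exchange the symbols. If $f$ is constant on suitable invariant shells, it cannot.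

**Lemma 6.** Let $f\in\mathcal F$, and suppose that for infinitely many $j$ one has $f\equiv1$ on $V_j\setminus V_{j+1}$, and for infinitely many $j$ one has $f\equiv0$ on $V_j\setminus V_{j+1}$. Let
$$N_f=\{M\in N:\ \exists j,\ f(\alpha_M(g))=f(g)\text{ for all }g\in V_j\setminus\{0\}\}.$$
Then $N_f$ is a group, $\vec N(X_f,S)=N_f$, and the $M$-endomorphisms of $X_f$ are as described in Theorem 2(2), with $N_f$ in place of $H^\sharp$.

*Proof.* **Step 1: $N_f$ is a group.** Clearly $\mathrm{Id}\in N_f$. If the condition holds for $M$ with some $j$, it holds with every larger index. Let $M,M'\in N_f$ with a common $j$. For $g\in V_j\setminus\{0\}$ we have $\alpha_{M'}(g)\in V_j\setminus\{0\}$, so $f(\alpha_{MM'}(g))=f(\alpha_{M'}(g))=f(g)$. Likewise $g'=\alpha_M^{-1}(g)\in V_j\setminus\{0\}$, and $f(g)=f(\alpha_M(g'))=f(g')=f(\alpha_{M^{-1}}(g))$. So $MM',M^{-1}\in N_f$.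

**Step 2: construct $\phi_M$ for $M\in N_f$.** The map $x\mapsto x\circ M^{-1}$ may fail to preserve $X_f$, because $f\circ\alpha_M=f$ is only known near $0$. We correct it by the discrepancy. Let
$$c_M=f\circ\alpha_M-f\ \text{ on }G\setminus\{0\},\qquad c_M(0)=0 .$$
This is a function $G\to\mathbb Z$, continuous on $G\setminus\{0\}$, and continuous at $0$ because it vanishes on some $V_j$. For $x\in X_f$ define
$$\phi_M(x)(\mathbf n)=x(M^{-1}\mathbf n)+c_M\big(\pi(x)+M^{-1}\mathbf n\big)\in\mathbb Z .$$
Since $\pi$ and $c_M$ are continuous, $\phi_M:X_f\to\mathbb Z^{\mathbb Z^d}$ is continuous. For $g\notin\mathbb Z^d$, where $\pi(x_g)=g$,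
$$\phi_M(x_g)(\mathbf n)=f(g+M^{-1}\mathbf n)+c_M(g+M^{-1}\mathbf n)=f\big(\alpha_M(g+M^{-1}\mathbf n)\big)=f(\alpha_M(g)+\mathbf n)=x_{\alpha_M(g)}(\mathbf n).$$
As $\alpha_M$ permutes $G\setminus\mathbb Z^d$, the map $\phi_M$ sends the dense set $\{x_g\}$ onto itself. By continuity $\phi_M(X_f)\subseteq X_f$, and the compact set $\phi_M(X_f)$ contains all $x_g$, so $\phi_M(X_f)=X_f$. It is equivariant in the required way:
$$\phi_M(S^{\mathbf m}x)(\mathbf n)=x(M^{-1}\mathbf n+\mathbf m)+c_M(\pi(x)+\mathbf m+M^{-1}\mathbf n)=\phi_M(x)(\mathbf n+M\mathbf m).$$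
So $\phi_M$ is an $M$-endomorphism with $\phi_M(x_g)=x_{\alpha_M(g)}$. For $M,M'\in N_f$ the maps $\phi_M\phi_{M'}$ and $\phi_{MM'}$ agree on the dense set of all $x_g$, so they are equal, and $\phi_{\mathrm{Id}}=\mathrm{id}$. Hence $\phi_M$ has the continuous inverse $\phi_{M^{-1}}$ and is an $M$-isomorphism. In particular $N_f\subseteq\vec N(X_f,S)$.

**Step 3: there are no other endomorphisms.** Let $\phi$ be an $M$-endomorphism of $X_f$, and take $\mathbf c,\phi',j,\Psi$ from Lemma 5. Choose $i\ge j$ with $f\equiv1$ on the shell $V_i\setminus V_{i+1}$. For $g$ in it, $\alpha_M(g)$ is in the same shell, so $\Psi(1)=\Psi(f(g))=f(\alpha_M(g))=1$. A shell with $i\ge j$ and $f\equiv0$ gives $\Psi(0)=0$ in the same way. So $\Psi$ is the identity, $f\circ\alpha_M=f$ on $V_j\setminus\{0\}$, and $M\in N_f$. By (5), $\phi'$ and $\phi_M$ agree on the dense set of all $x_g$, so $\phi'=\phi_M$ and $\phi=S^{\mathbf c}\phi_M$. Hence $\vec N(X_f,S)=N_f$. Conversely each $S^{\mathbf n}\phi_M$ is an $M$-endomorphism, since $S^{\mathbf n}$ commutes with every $S^{M\mathbf m}$. So the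 $M$-endomorphisms are exactly the maps $S^{\mathbf n}\phi_M$.

**Step 4: the semigroup structure.** We have $S^{\mathbf n}\phi_MS^{\mathbf n'}\phi_{M'}=S^{\mathbf n+M\mathbf n'}\phi_{MM'}$, which is the product of $\mathbb Z^d\rtimes N_f$. So $(\mathbf n,M)\mapsto S^{\mathbf n}\phi_M$ is a homomorphism, onto by Step 3. It is injective: $S^{\mathbf n}\phi_M$ induces $g\mapsto\alpha_M(g)+\mathbf n$ on $G$, whose value at $0$ is $\mathbf n$, and then the restriction to $\mathbb Z^d$ determines $M$. So all endomorphisms are invertible. Those with $M=\mathrm{Id}$ are the $S^{\mathbf n}$, so the automorphism group is $\langle S\rangle\cong\mathbb Z^d$. $\square$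

## 11. Proof of Theorem 2: planting $H$-invariant witnesses in sparse shells

Let $H\le N$ be a subgroup. By Lemma 6 it suffices to build $f$ with $N_f=H^\sharp$. We make $f$ invariant under $H$, and for each $M\notin H^\sharp$ we plant, in shells arbitrarily close to $0$, an $H$-invariant set that $\alpha_M$ does not respect.

**Step 1: clopen approximations of orbit closures.** These are the sets to be planted. Write $Hg=\{\alpha_h(g):h\in H\}$ and $O_k(g)=Hg+V_k$. Three properties are needed.

- $O_k(g)$ is clopen, being a union of cosets of the finite-index open subgroup $V_k$. It is $H$-invariant because $\alpha_h(Hg)=Hg$ and $\alpha_h(V_k)=V_k$.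
- The sets $O_k(g)$ decrease in $k$ and $\bigcap_kO_k(g)=\overline{Hg}$: a point $y$ lies in all $Hg+V_k$ if and only if every $y+V_k$ meets $Hg$.
- If $g\in V_\ell\setminus V_{\ell+1}$ and $k\ge\ell+1$, then $O_k(g)\subseteq V_\ell\setminus V_{\ell+1}$: each $\alpha_h(g)$ lies in this shell, and adding an element of $V_k\subseteq V_{\ell+1}$ does not leave it.

**Step 2: choose the witnesses.** Suppose first that $N\setminus H^\sharp\ne\emptyset$. This set is countable, since $\mathrm{GL}(d,\mathbb Z)$ is. Let $(M_i)_{i\ge1}$ be a sequence in which each of its elements appears infinitely often. Put $\ell_0=-3$ and proceed inductively. Given $\ell_{i-1}$, the condition $M_i\notin H^\sharp$, applied to the neighbourhood $V_{\ell_{i-1}+3}$ of $0$, provides $g_i\in V_{\ell_{i-1}+3}$ with $\alpha_{M_i}(g_i)\notin\overline{Hg_i}$. Necessarily $g_i\neq0$, because $\alpha_{M_i}(0)=0\in\overline{H0}$. Let $\ell_i\ge\ell_{i-1}+3$ be the index with $g_i\in V_{\ell_i}\setminus V_{\ell_i+1}$. By Step 1 choose $k_i>\ell_i$ with $\alpha_{M_i}(g_i)\notin O_{k_i}(g_i)$, and put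
$$W_i=O_{k_i}(g_i)\subseteq V_{\ell_i}\setminus V_{\ell_i+1}.$$
If $N=H^\sharp$, there is nothing to exclude, and we put $\ell_i=3(i-1)$ and $W_i=\emptyset$ for $i\ge1$.

**Step 3: define $f$.** Each $i\ge1$ uses three consecutive shells: one for the witness, one filled with $1$, one filled with $0$. Let $f=1$ on $W_i$ and on $V_{\ell_i+1}\setminus V_{\ell_i+2}$ for all $i\ge1$, and $f=0$ elsewhere on $G\setminus\{0\}$. Since $\ell_i\ge\ell_{i-1}+3$, the shells with indices $\ell_i,\ell_i+1,\ell_i+2$ are distinct for different $i$. On each shell $f$ is the indicator of a clopen set ($W_i$, the whole shell, or $\emptyset$), so $f$ is continuous on $G\setminus\{0\}$. For all $i\ge1$ we have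
$$f\equiv1\text{ on }V_{\ell_i+1}\setminus V_{\ell_i+2},\qquad f\equiv0\text{ on }V_{\ell_i+2}\setminus V_{\ell_i+3}.$$
As $\ell_i\to\infty$, it follows that $f\in\mathcal F$ and Lemma 6 applies. Moreover $f\circ\alpha_h=f$ for all $h\in H$, because $\alpha_h$ preserves the shells and the sets $W_i$.

**Step 4: $H^\sharp\subseteq N_f$.** Let $M\in H^\sharp$ and choose $j$ with $\alpha_M(g)\in\overline{Hg}$ for all $g\in V_j$. Let $g\in V_j\setminus\{0\}$. Then $f$ is constant on $Hg$. The shell containing $g$ is closed and contains $Hg$, hence $\overline{Hg}$, and $f$ is continuous on it. So $f$ is constant on $\overline{Hg}$, and $f(\alpha_M(g))=f(g)$. Hence $M\in N_f$.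

**Step 5: $N_f\subseteq H^\sharp$.** Let $M\in N\setminus H^\sharp$ and let $j$ be arbitrary. Choose $i$ with $M_i=M$ and $\ell_i\ge j$, which is possible because $M$ appears infinitely often. Then $g_i\in V_{\ell_i}\setminus\{0\}\subseteq V_j\setminus\{0\}$, and $f(g_i)=1$ since $g_i\in W_i$. The point $\alpha_M(g_i)$ lies in the shell $V_{\ell_i}\setminus V_{\ell_i+1}$ but not in $W_i$, so $f(\alpha_M(g_i))=0$. As $j$ was arbitrary, $M\notin N_f$.

**Step 6: read off the theorem.** Take $X=X_f$. By Steps 4 and 5, $N_f=H^\sharp$. Lemma 6 gives $\vec N(X,S)=H^\sharp$ and all of (2). Lemma 3 gives the almost 1-to-1 Toeplitz property and (3): the non-singleton fibres are those over the single orbit $\mathbb Z^d$, and they have two points. For $h\in H$ we have $\alpha_h(g)\in Hg$, so $H\subseteq H^\sharp$; and $H^\sharp\subseteq N$ by definition. In particular $N^\sharp=N$.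

**Step 7: finite subgroups satisfy $H^\sharp=H$.** For finite $H$ orbits are closed, and we test them on integer vectors. Let $M\in H^\sharp$, with the defining property holding on $V_j$, and put $\Lambda=V_j\cap\mathbb Z^d$, a finite-index subgroup of $\mathbb Z^d$. For $\mathbf v\in\Lambda$ the set $H\mathbf v$ is finite, so $\overline{H\mathbf v}=H\mathbf v$ and $M\mathbf v=h\mathbf v$ for some $h\in H$. Thus
$$\Lambda\subseteq\bigcup_{h\in H}\ker_{\mathbb Q}(M-h).$$
Every vector of $\mathbb Q^d$ has a positive integer multiple in $\Lambda$, that is, $\mathbb Q^d=\bigcup_{n\ge1}\frac1n\Lambda$. As the kernels are $\mathbb Q$-subspaces, $\mathbb Q^d=\bigcup_{h\in H}\ker_{\mathbb Q}(M-h)$. A vector space over the infinite field $\mathbb Q$ is not a finite union of proper subspaces, so $\ker_{\mathbb Q}(M-h)=\mathbb Q^d$ for some $h\in H$, that is, $M=h\in H$. Hence $H^\sharp=H$, which completes (1). $\blacksquare$
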